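# Jacobian Ideals of Linear Free Divisors: Maximal Analytic Spread Against Linear Type

Throughout, $k$ is a field of characteristic $0$, $R=k[x_1,\dots,x_n]$ is standard graded, $\mathfrak m=(x_1,\dots,x_n)$, and $f_{x_i}=\partial f/\partial x_i$. In small cases the variables are called $x,y,z,\dots$, and the auxiliary variable attached to the partial derivative $f_x$ is called $T_x$, and so on.

## 1. The relations among the partial derivatives of $x(xz+y^2)$

Take $f=x(xz+y^2)=x^2z+xy^2$ in $k[x,y,z]$. Its partial derivatives are
$$f_x=2xz+y^2,\qquad f_y=2xy,\qquad f_z=x^2 .$$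

Which vector fields $\theta$ satisfy $\theta f\in (f)$? The Euler field $E=x\partial_x+y\partial_y+z\partial_z$ does: $Ef=3f$. If $x,y,z$ get weights $0,1,2$, both terms of $f$ have weight $2$, so $W=y\partial_y+2z\partial_z$ satisfies $Wf=2f$. Finally $A=x\partial_y-2y\partial_z$ gives $Af=x\cdot 2xy-2y\cdot x^2=0$. The matrix of coefficients has determinant
$$\det\begin{pmatrix}x&y&z\\0&y&2z\\0&x&-2y\end{pmatrix}=x(-2y^2-2xz)=-2f .$$
By a criterion recalled in Section 2, this says that $E,W,A$ form a basis of the module of all such fields. To find the fields that kill $f$, replace $W$ by $W'=3W-2E=-2x\partial_x+y\partial_y+4z\partial_z$, for which $W'f=6f-6f=0$. Every $\theta$ that kills $f$ is an $R$-combination of $W'$ and $A$: write $\theta=aE+bW'+cA$, so that $0=\theta f=3af$ and $a=0$.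

A field $\theta=\sum_i a_i\partial_{x_i}$ with $\theta f=0$ is the same thing as a linear relation $\sum_i a_if_{x_i}=0$. So all linear relations among $f_x,f_y,f_z$ are generated by the two that are encoded in
$$L_1=-2xT_x+yT_y+4zT_z,\qquad L_2=xT_y-2yT_z .$$

Now consider all relations: polynomials $\Phi\in R[T_x,T_y,T_z]$, homogeneous in the $T$'s, with $\Phi(f_x,f_y,f_z)=0$. There are none with coefficients in $k$, because the three partials are algebraically independent: over $k(f_x,f_y,f_z)$ the variable $x$ is algebraic since $f_z=x^2$, then $y=f_y/(2x)$, then $z=(f_x-y^2)/(2x)$. With coefficients in $R$, are there relations other than the combinations of $L_1$ and $L_2$?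

Invert $x$. Then $L_2$ solves for $T_y$ and $L_1$ solves for $T_x$, so $R_x[T_x,T_y,T_z]/(L_1,L_2)=R_x[T_z]$, and $T_z\mapsto x^2t$ embeds this ring in $R_x[t]$. Hence for every relation $\Phi$ some $x^N\Phi$ lies in $(L_1,L_2)$. To remove $x^N$, look modulo $x$: there $L_1$ and $L_2$ become $yT_y+4zT_z$ and $-2yT_z$. The first is irreducible (it is linear in $z$, with coprime coefficients $4T_z$ and $yT_y$) and does not divide the second, so the two have no common factor and form a regular sequence. Thus $x,L_1,L_2$ is a regular sequence of forms of positive degree. Such sequences may be permuted, so $x$ is a nonzerodivisor modulo $(L_1,L_2)$, and $\Phi\in(L_1,L_2)$.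

So for this $f$ all polynomial relations follow from the linear ones. We used three features: $f$ has a full set of logarithmic fields with *linear* coefficients, its partials have no relation with *constant* coefficients, and a final computation succeeded. Do the first two features always force the conclusion?

## 2. Logarithmic fields, special fibers, and linear type

**Definition (logarithmic fields, free divisors).** For a reduced homogeneous $f\in R$, let $J_f=(f_{x_1},\dots,f_{x_n})$ be its Jacobian ideal and ${\rm Der}(-\log f)=\{\theta\in{\rm Der}_k(R):\theta(f)\in(f)\}$. The polynomial $f$ is a *free divisor* if ${\rm Der}(-\log f)$ is a free $R$-module, and a *linear free divisor* if moreover ${\rm Der}(-\log f)$ has a basis of fields whose coefficients are all linear forms.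

The polynomial of Section 1 is a linear free divisor. We write $E=\sum x_i\partial_{x_i}$, so $Ef=(\deg f)f$, and ${\rm Ann}(f)=\{\theta:\theta f=0\}$. Identifying a field with its column of coefficients, ${\rm Ann}(f)$ is the syzygy module of $(f_{x_1},\dots,f_{x_n})$.

**Definition (Rees algebra, analytic spread, linear type).** For an ideal $I\subset R$, let $\mathscr R(I)=\bigoplus_{m\ge 0}I^mt^m\subset R[t]$. The *analytic spread* is $\ell(I)=\dim\mathscr R(I)/\mathfrak m\mathscr R(I)$. The ideal $I$ is of *linear type* if the canonical surjection ${\rm Sym}_R(I)\to\mathscr R(I)$ is an isomorphism.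

If $I$ has generators $g_1,\dots,g_n$ and $\varphi$ is a matrix whose columns generate their syzygies, then ${\rm Sym}_R(I)=R[T_1,\dots,T_n]/(T^{\mathsf T}\varphi)$, where $(T^{\mathsf T}\varphi)$ is generated by the entries of the row $(T_1,\dots,T_n)\varphi$. So linear type means exactly that all relations among the $g_i$ follow from the linear ones.

*Example.* Let $I=(x^2,xy,y^2)\subset k[x,y]$. The linear relations are generated by $yT_1-xT_2$ and $yT_2-xT_3$, which vanish modulo $(x,y)$. The relation $T_1T_3-T_2^2$ does not, so $I$ is not of linear type. Its special fiber ring is $k[x^2,xy,y^2]$, of dimension $2$, so $\ell(I)=2$.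

We need three general facts.

**Fact 2.1 (special fiber).** If $I$ is generated by forms $g_1,\dots,g_n$ of one degree $e\ge1$, then $\mathscr R(I)/\mathfrak m\mathscr R(I)\cong k[g_1,\dots,g_n]$. Hence, if $\deg f\ge2$,
$$\ell(J_f)={\rm trdeg}_k\,k(f_{x_1},\dots,f_{x_n})\le n.\tag{1}$$

*Proof.* Since $I^m$ is generated in degree $me$, $I^m/\mathfrak mI^m$ is identified with $(I^m)_{me}$, the $k$-span of the degree-$m$ monomials in the $g_i$. So the special fiber ring is $k[g_1t,\dots,g_nt]$. Setting $t=1$ is injective on it, because different $m$ give different degrees $me$. The dimension of a finitely generated domain over $k$ is its transcendence degree. $\square$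

**Fact 2.2 (Saito's criterion).** Let $f$ be reduced and homogeneous of positive degree. Let $\theta_1,\dots,\theta_n\in{\rm Der}(-\log f)$ have coefficient matrix $M$ (one field per row). (a) If $\det M=cf$ with $c\in k^*$, then $\theta_1,\dots,\theta_n$ is a basis of ${\rm Der}(-\log f)$. (b) Conversely, if they form a basis, then $\det M=cf$ with $c\in k^*$. In particular a linear free divisor in $n$ variables has degree $n$.

*Proof.* First an observation, used several times:

(2.3) *If $p$ is an irreducible factor of $f$, then $p\nmid f_{x_i}$ for some $i$.* Write $f=pg$; then $p\nmid g$, as $f$ is reduced. Some $p_{x_i}$ is nonzero (characteristic $0$) and has smaller degree than $p$, so $p\nmid p_{x_i}$. Now $f_{x_i}=gp_{x_i}+pg_{x_i}\equiv gp_{x_i}\not\equiv0\bmod p$.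

(a) Let $N$ be the coefficient matrix of any $n$ logarithmic fields. Then $N\nabla f\in fR^n$, and multiplying by the adjugate, $\det(N)\nabla f\in fR^n$. By (2.3) every irreducible factor $p$ of $f$ divides $\det N$. These factors are pairwise non-associate, so $f\mid\det N$. Now let $\theta$ be logarithmic. By Cramer's rule $cf\,\theta=\sum d_i\theta_i$, where $d_i$ is the determinant with $\theta$ in place of $\theta_i$. Since $f\mid d_i$, we get $\theta\in\sum R\theta_i$. Independence holds because $\det M\ne0$.

(b) Let $p$ be any irreducible polynomial and consider the discrete valuation ring $R_{(p)}$. As the kernel of ${\rm Der}_k(R)\to R/(f)$, $\theta\mapsto\theta f$, the module ${\rm Der}(-\log f)$ localizes to the kernel of $R_{(p)}^n\to R_{(p)}/(f)$. If $p\nmid f$, this is all of $R_{(p)}^n$ and $\det M$ is a unit at $p$. If $p\mid f$, then $fR_{(p)}=pR_{(p)}$, and the map onto the residue field is surjective because some $f_{x_i}$ is a unit by (2.3). So the kernel has colength $1$ and $\det M$ has valuation $1$ at $p$. Hence $\det M$ and $f$ have the same valuation at every $p$. If the entries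 of $M$ are linear forms, $\det M$ has degree $n$. $\square$

**Fact 2.4.** If $I\subset R$ is of linear type, then $\mu(I_P)\le{\rm ht}\,P$ for every prime $P\supseteq I$, where $\mu$ is the minimal number of generators.

*Proof.* We may assume $I\neq 0$. The ring ${\rm Sym}(I)_P\otimes\kappa(P)$ is the symmetric algebra of the $\kappa(P)$-vector space $I\otimes\kappa(P)$, a polynomial ring in $\mu(I_P)$ variables. By assumption it equals $\mathscr R(I_P)/P\mathscr R(I_P)$. The domain $\mathscr R(I_P)$ has dimension ${\rm ht}\,P+1$, and $P\mathscr R(I_P)\ne0$, so the quotient has dimension at most ${\rm ht}\,P$. $\square$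

In the example $(x^2,xy,y^2)$ we have $\mu=3>2={\rm ht}(x,y)$. When $I$ is presented by $\varphi$ on $n$ generators, tensoring with $\kappa(P)$ gives $\mu(I_P)=n-{\rm rank}(\varphi\otimes\kappa(P))$.

The question that grew out of Section 1 is the following conjecture from Ricardo Burity, Cleto B. Miranda-Neto, Zaqueu Ramos, "Free divisors, blowup algebras of Jacobian ideals, and maximal analytic spread", arXiv:2301.03132 (2023).

**Conjecture.** *If $f$ is a linear free divisor such that $\ell(J_f)=n$, then $J_f$ is of linear type.*

It is false; it holds for $n\le4$ and fails for every $n\ge5$. Precisely, we shall prove two theorems.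

**Theorem 1.** *In $R=k[x,y,z,u,v]$ let $X=xz+y^2$, $Q=X^2+x^2yu+x^3v$, and*
$$f=xQ=x\big((xz+y^2)^2+x^2yu+x^3v\big).$$
*Then $f$ is a linear free divisor, $\ell(J_f)=5$, and $J_f$ is not of linear type.*

**Theorem 2.** *For every $n\ge5$ there is a linear free divisor in $n$ variables with $\ell(J_f)=n$ and $J_f$ not of linear type. If $n\le4$, every linear free divisor with $\ell(J_f)=n$ has $J_f$ of linear type.*

## 3. Linear type as a bound on the rank loci of $\varphi$

The natural way to attack the conjecture is to count dimensions: ${\rm Spec}\,{\rm Sym}(J_f)$ is a family of linear spaces over $\mathbb A^n$, and linear type should fail only if the family jumps too much. Let us carry this out and see what the hypotheses control.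

If $n=1$, then $f=cx_1$, $J_f=R$, and ${\rm Sym}_R(R)=R[T]\cong R[t]=\mathscr R(R)$, so $J_f$ is of linear type. Let $n\ge2$ and let $f$ be a linear free divisor, so $\deg f=n$.

**Step 1 (the presentation of $J_f$).** *This step shows that $J_f$ has $n-1$ linear syzygies and no more.* Let $\theta_1,\dots,\theta_n$ be a basis of ${\rm Der}(-\log f)$ with linear coefficients. Since $\theta_if$ has degree $n$ (or is $0$), $\theta_if=h_if$ with $h_i\in k$. If $\theta f=hf$, put $\pi(\theta)=\theta-\frac hnE$. Since $Ef=nf$, $\pi$ is an $R$-linear projection of ${\rm Der}(-\log f)$ onto ${\rm Ann}(f)$ with $\pi(E)=0$. So the fields $\theta_i'=\theta_i-\frac{h_i}nE$, which have linear coefficients, generate ${\rm Ann}(f)$. Comparing degrees, $E=\sum c_i\theta_i$ with $c_i\in k$ not all zero, so $\sum c_i\theta_i'=\pi(E)=0$ and one of the $\theta_i'$ can be dropped. The remaining $n-1$ fields generate ${\rm Ann}(f)$, and together with $E$ they generate ${\rm Der}(-\log f)$, of rank $n$; hence they are independent. Taking them as columns we get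
$$0\to R^{n-1}\xrightarrow{\ \varphi\ }R^n\xrightarrow{(f_{x_1},\dots,f_{x_n})}J_f\to0,\qquad\varphi\text{ with linear entries}.\tag{2}$$

**Step 2 (the height).** *This step shows ${\rm ht}\,J_f\ge2$.* If an irreducible $p$ divided all $f_{x_i}$, then $p\mid f$ by Euler's formula, contradicting (2.3).

**Step 3 (passing to $\bar k$).** *From now on assume also $\ell(J_f)=n$; this step reduces us to $k=\bar k$.* The sequence (2) stays exact after $\otimes_k\bar k$. Dimensions of finitely generated algebras do not change, so ${\rm ht}\,J_f\ge2$ and, by (1), $\ell(J_f)=n$ are preserved. Both ${\rm Sym}$ and $\mathscr R$ commute with this flat base change, so if the kernel of ${\rm Sym}\to\mathscr R$ vanishes over $\bar k$, it vanishes over $k$. So let $k=\bar k$. Only (2), ${\rm ht}\,J_f\ge2$ and $\ell(J_f)=n$ are used for the homogeneous polynomial $f$ of degree $n$. These properties, and the rank of $\varphi$ at a point, are compatible with linear changes of coordinates.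

**Step 4 (minors).** *This step identifies $V(J_f)$ as a rank locus.* Let $\Delta$ be the vector of signed maximal minors of $\varphi$. It is nonzero since $\varphi$ is injective. Both $\Delta$ and $\nabla f$ lie in $\ker\varphi^{\mathsf T}$, which has rank one, so $b\Delta=a\nabla f$ with coprime $a,b\in R$. Then $b$ divides all $f_{x_i}$, whose gcd is $1$ by Step 2; so $b$ is a unit and $\Delta=g\nabla f$ with $g\in R$. Both sides have degree $n-1$, so $g\in k^*$. Hence $J_f=I_{n-1}(\varphi)$, the ideal of maximal minors, and
$$\{p\in k^n:{\rm rank}\,\varphi(p)\le n-2\}=V(J_f)\quad\text{has dimension}\le n-2.\tag{3}$$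
In Section 1, for instance, $\varphi$ has columns $(-2x,y,4z)$ and $(0,x,-2y)$, and the signed minors are $-2f_x,-2f_y,-2f_z$.

**Lemma A.** *If $\dim\{p\in k^n:{\rm rank}\,\varphi(p)\le r\}\le r$ for $0\le r\le n-2$, then $J_f$ is of linear type.*

*Proof.* Let $S={\rm Spec}\,{\rm Sym}(J_f)\subset\mathbb A^{2n}$, defined by the $n-1$ equations $T^{\mathsf T}\varphi=0$. Every irreducible component of $S$ has dimension at least $2n-(n-1)=n+1$. Over $\{{\rm rank}\,\varphi=r\}$ the fibers are linear spaces of dimension $n-r$. For $r\le n-2$ this part of $S$ has dimension at most $r+(n-r)=n$, so the closed part of $S$ over $\{{\rm rank}\,\varphi\le n-2\}$ contains no component.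

Let $U=\{{\rm rank}\,\varphi=n-1\}$, open and nonempty. On the open set $U_i$ where the minor omitting row $i$ is invertible, the equations express all $T_j$, $j\ne i$, as multiples of $T_i$; so $S|_{U_i}\cong U_i\times\mathbb A^1$. The nonempty $U_i$ cover $U$ and meet pairwise, so $S|_U$ is irreducible and smooth of dimension $n+1$. Every component of $S$ meets $S|_U$. Hence $S$ is irreducible of dimension $n+1$, and being cut out by $n-1$ equations it is a complete intersection, so ${\rm Sym}(J_f)$ is Cohen–Macaulay and has no embedded primes. It has a single associated prime, and at this prime it is reduced; so ${\rm Sym}(J_f)$ is a domain.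

Finally, over the fraction field of $R$ the ideal $J_f$ becomes free of rank one, so ${\rm Sym}(J_f)\to\mathscr R(J_f)$ becomes an isomorphism. Its kernel is therefore $R$-torsion. In a domain containing $R$ it is $0$. $\square$

**Lemma B.** *If $\ell(J_f)=n$, then $\{{\rm rank}\,\varphi=0\}=\{0\}$.*

*Proof.* If all entries of $\varphi$ vanish at a point $p\ne0$, they lie in the $(n-1)$-dimensional space of linear forms vanishing at $p$, spanned by $l_1,\dots,l_{n-1}$ say. By Step 4 the $f_{x_i}$ are constant multiples of signed minors of $\varphi$, so they lie in $k[l_1,\dots,l_{n-1}]$. Then $n$ algebraically independent elements would lie in a ring of transcendence degree $n-1$. $\square$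

So the condition of Lemma A holds for $r=n-2$ by (3) and for $r=0$ by Lemma B. **This proves the conjecture for $n\le3$.**

Here the direct approach stops: for $1\le r\le n-3$ neither hypothesis says anything. The analytic spread only looks at the origin, and the height only at the largest stratum. Moreover, the bound in Lemma A cannot be weakened. Suppose $0\le r\le n-2$ and $\{{\rm rank}\,\varphi\le r\}$ has a component $Z$ of dimension at least $r+1$; put $P=I(Z)$. Then $J_f=I_{n-1}(\varphi)\subset P$ and
$$\mu((J_f)_P)\ge n-r>n-r-1\ge{\rm ht}\,P,$$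
so $J_f$ is not of linear type by Fact 2.4. The conjecture in $n$ variables is therefore a question about the intermediate ranks. For $n=4$ the only one is $r=1$. For $n=5$ they are $r=1,2$, and a violation at $r=2$ means a codimension-two locus on which the four fields killing $f$ span only two directions.

## 4. A quintic in five variables whose rank-two locus has dimension three

The way to reach such a locus is to let two of the fields killing $f$, when restricted to the subspace $x=y=0$, become multiples $-u\,\partial_v$ and $-2z\,\partial_v$ of one and the same constant field: two independent columns that contribute only one to the rank. A third field is to vanish on the subspace. Here is a polynomial that does this.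

*Proof of Theorem 1.*

**Step 1 ($f$ is a linear free divisor).** *We exhibit five logarithmic fields with linear coefficients and apply Saito's criterion.* First, $Q$ is linear in $v$ with leading coefficient $x^3$, and $X^2+x^2yu\equiv y^4\not\equiv0\bmod x$. So its two coefficients are coprime, $Q$ is irreducible and not associate to $x$, and $f=xQ$ is reduced. Consider
$$\begin{aligned}E&=x\partial_x+y\partial_y+z\partial_z+u\partial_u+v\partial_v,\qquad W=y\partial_y+2z\partial_z+3u\partial_u+4v\partial_v,\\A&=x\partial_y-2y\partial_z-u\partial_v,\qquad B=x\partial_z-2y\partial_u-2z\partial_v,\qquad C=x\partial_u-y\partial_v.\end{aligned}$$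
We have $Ef=5f$. Giving $x,y,z,u,v$ the weights $0,1,2,3,4$, all terms of $Q$ have weight $4$, so $Wf=4f$. The fields $A,B,C$ kill $x$, so it is enough to apply them to the three terms of $Q$.

For $A$: $AX=x\cdot2y-2y\cdot x=0$ and $A(x^2yu)=x^3u=-A(x^3v)$, so $Af=0$.

For $B$: $BX=x^2$, so $B(X^2)=2x^2X=2x^3z+2x^2y^2$, while $B(x^2yu)=-2x^2y^2$ and $B(x^3v)=-2x^3z$. The sum is $0$, so $Bf=0$.

For $C$: $CX=0$ and $C(x^2yu)=x^3y=-C(x^3v)$, so $Cf=0$.

In the coefficient matrix the first column is $(x,0,0,0,0)^{\mathsf T}$. Expanding along it, and then expanding the remaining $4\times4$ determinant along its first column $(y,x,0,0)^{\mathsf T}$, we find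
$$\det\begin{pmatrix}x&y&z&u&v\\0&y&2z&3u&4v\\0&x&-2y&0&-u\\0&0&x&-2y&-2z\\0&0&0&x&-y\end{pmatrix}=x\big[y\,d_1-x\,d_2\big],$$
$$d_1=\det\begin{pmatrix}-2y&0&-u\\x&-2y&-2z\\0&x&-y\end{pmatrix}=-2y(2y^2+2xz)-u\,x^2=-4y^3-4xyz-x^2u,$$
$$d_2=\det\begin{pmatrix}2z&3u&4v\\x&-2y&-2z\\0&x&-y\end{pmatrix}=2z(2y^2+2xz)+3xyu+4x^2v=4y^2z+4xz^2+3xyu+4x^2v.$$
Hence
$$yd_1-xd_2=-4y^4-8xy^2z-4x^2z^2-4x^2yu-4x^3v=-4Q,$$
and the determinant is $-4xQ=-4f$. By Fact 2.2(a), $E,W,A,B,C$ is a basis of ${\rm Der}(-\log f)$, and $f$ is a linear free divisor.

**Step 2 ($\ell(J_f)=5$).** *We recover all variables, up to one algebraic element, from the partials.* From $f=xX^2+x^3yu+x^4v$,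
$$f_v=x^4,\quad f_u=x^3y,\quad f_z=2x^2X,\quad f_y=4xyX+x^3u,\quad f_x=X^2+2xzX+3x^2yu+4x^3v.$$
Dividing by $f_v$ and solving successively, we express the ratios of the variables by the partials:
$$\frac yx=\frac{f_u}{f_v},\quad\frac X{x^2}=\frac{f_z}{2f_v},\quad\frac zx=\frac X{x^2}-\frac{y^2}{x^2},\quad\frac ux=\frac{f_y}{f_v}-4\,\frac yx\,\frac X{x^2},\quad\frac vx=\frac14\Big(\frac{f_x}{f_v}-\frac{X^2}{x^4}-2\,\frac zx\,\frac X{x^2}-3\,\frac yx\,\frac ux\Big).\tag{4}$$
Let $K=k(f_x,f_y,f_z,f_u,f_v)$. By (4) the ratios $y/x,z/x,u/x,v/x$ lie in $K$, and $x$ is algebraic over $K$ because $x^4=f_v$. So all five variables are algebraic over $K$, ${\rm trdeg}_kK=5$, and $\ell(J_f)=5$ by (1).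

**Step 3 ($J_f$ is not of linear type).** *We compute the rank of the syzygy matrix on $x=y=0$.* Put $W'=5W-4E=-4x\partial_x+y\partial_y+6z\partial_z+11u\partial_u+16v\partial_v$, so $W'f=20f-20f=0$. Then $E,W',A,B,C$ is still a basis of ${\rm Der}(-\log f)$. Since $Ef=5f\ne0$ and the others kill $f$, a combination of them kills $f$ exactly when its $E$-coefficient is zero. So ${\rm Ann}(f)$ is free on $W',A,B,C$, and these are the columns of a $5\times4$ matrix $\varphi$ presenting $J_f$.

Let $P=(x,y)$, a prime of height $2$. All five partials lie in $P$, as $X\in P$. Modulo $P$, with rows ordered $x,y,z,u,v$,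
$$W'\equiv(0,0,6z,11u,16v),\quad A\equiv(0,0,0,0,-u),\quad B\equiv(0,0,0,0,-2z),\quad C\equiv0 .$$
Over $k(z,u,v)$ this has rank $2$. So $\mu((J_f)_P)=5-2=3>2={\rm ht}\,P$, and $J_f$ is not of linear type by Fact 2.4. $\square$

**A relation that is not a consequence of the linear ones.** The same failure can be seen on an explicit element, without Fact 2.4. The linear relations are generated by
$$\begin{aligned}L_{W'}&=-4xT_x+yT_y+6zT_z+11uT_u+16vT_v,&L_A&=xT_y-2yT_z-uT_v,\\L_B&=xT_z-2yT_u-2zT_v,&L_C&=xT_u-yT_v.\end{aligned}$$
Because $A$ and $B$ become proportional on $x=y=0$, the combination $2zL_A-uL_B$ loses its term in $T_v$ and becomes a relation between $x$ and $y$: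
$$2zL_A-uL_B=x\,a-y\,b,\qquad a=2zT_y-uT_z,\quad b=4zT_z-2uT_u .$$
Together with $L_C=xT_u-yT_v$ this is a system of two linear equations in $x,y$. Its determinant is, up to sign, $G=bT_u-aT_v$, that is
$$G=(4zT_z-2uT_u)T_u-(2zT_y-uT_z)T_v .$$
Indeed $bL_C-T_v(xa-yb)=xG$ and $aL_C-T_u(xa-yb)=yG$. So $xG$ is a relation among the partials, and hence $G$ is one. Substitution confirms it:
$$G(\nabla f)=8zx^5yX-2ux^6y^2-8zx^5yX-2zux^7+2ux^6X=2ux^6(X-y^2-xz)=0 .$$
But modulo $(x,y,T_v)$ the ideal of linear relations becomes $(6zT_z+11uT_u)$, while $G\equiv2T_u(2zT_z-uT_u)$. The form $6zT_z+11uT_u$ is irreducible and divides neither $T_u$ nor $2zT_z-uT_u$. So $G$ gives a nonzero element of the kernel of ${\rm Sym}(J_f)\to\mathscr R(J_f)$, killed by $x$ and $y$.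

This is exactly where the final computation of Section 1 breaks down: modulo $x$ the four linear relations all vanish on $y=T_v=6zT_z+11uT_u=0$. So $x,L_{W'},L_A,L_B,L_C$ cut out a set with a component of codimension at most $4$ and do not form a regular sequence.

**The polar map.** A polynomial $f$ is *homaloidal* if its polar map $(f_{x_1}:\dots:f_{x_n}):\mathbb P^{n-1}\dashrightarrow\mathbb P^{n-1}$ is birational. By (4), the field $k(y/x,z/x,u/x,v/x)$ is generated by ratios of the partials, so the polar map of the $f$ in Theorem 1 is birational. Replacing the hypothesis $\ell(J_f)=n$ by "$f$ is homaloidal" therefore does not rescue the conjecture.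

## 5. Multiplying by new variables: counterexamples for all $n\ge5$

*Proof of the first part of Theorem 2.* Let $s=n-5\ge0$, $R'=R[w_1,\dots,w_s]$ with $R=k[x,y,z,u,v]$, $w=w_1\cdots w_s$, and $F=fw$ with $f$ as in Theorem 1.

**Step 1 ($F$ is a linear free divisor).** *We add one field for each new variable.* $F$ is reduced, because the $w_j$ are distinct new primes. The fields $E,W,A,B,C$ of Section 4 do not involve the $w_j$ and multiply $F$ by $5,4,0,0,0$. Also $w_j\partial_{w_j}F=F$. The determinant of $E,W,A,B,C,w_1\partial_{w_1},\dots,w_s\partial_{w_s}$ is $-4f\cdot w=-4F$, and Fact 2.2(a) applies.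

**Step 2 ($\ell(J_F)=n$).** *We show that all variables are algebraic over the field $K$ generated over $k$ by the partials of $F$.* For $x_i\in\{x,y,z,u,v\}$ we have $F_{x_i}=wf_{x_i}$, so ratios of these are ratios of the $f_{x_i}$. By (4), each such $x_i$ equals $r_ix$ with $r_i\in K$. Since $f$ is homogeneous of degree $5$ and nonzero, $f=x^5\rho$ with $\rho\in K^*$. Now
$$F_v=wx^4\in K,\qquad F_{w_j}=\frac{w\,x^5\rho}{w_j}\in K,$$
and dividing, $x\rho/w_j\in K$. So $x/w_j\in K$, i.e. $w_j=s_jx$ with $s_j\in K^*$. Then $F_v=x^{s+4}\prod_js_j$, so $x^{s+4}\in K$. Thus $x$, and with it every variable, is algebraic over $K$. Hence ${\rm trdeg}_kK=n$ and $\ell(J_F)=n$ by (1).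

**Step 3 ($J_F$ is not of linear type).** *We localize at the prime that worked before.* Let $P=(x,y)R'$, of height $2$. The $w_j$ are units in $R'_P$. The generators of $(J_F)_P$ are $wf_{x_i}$ and $fw/w_j$, and $f\in J_f$ by Euler's formula, so $(J_F)_P=J_fR'_P$. By flatness it is presented by the matrix $\varphi$ of Section 4, whose rank modulo $P$ is $2$. Hence $\mu((J_F)_P)=5-2=3>2={\rm ht}\,P$, and Fact 2.4 applies. In particular $P\supseteq J_F$, as $f_{x_i},f\in P$. $\square$

## 6. Four variables: no surface of points where $\varphi$ has rank one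

It remains to prove the conjecture for $n=4$. We keep the setting of Section 3: $k=\bar k$, $f$ has degree $4$, $\varphi$ is a $4\times3$ matrix of linear forms with (2), ${\rm ht}\,J_f\ge2$, and the four partials are algebraically independent. By (3) and Lemma B the condition of Lemma A holds for $r=2$ and $r=0$. We must show $\dim\{{\rm rank}\,\varphi\le1\}\le1$. Suppose instead that this dimension is at least $2$.

Recall that for a prime $P$ the symbolic square is $P^{(2)}=P^2R_P\cap R$. For example, $(x,y)^{(2)}=(x,y)^2$, because $(x,y)^2$ is $(x,y)$-primary.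

**Step 1 (a prime $P$ of height $2$ with $J_f\subset P^{(2)}$).** *This step turns the rank condition into a statement about $J=J_f$.* The locus $\{{\rm rank}\,\varphi\le1\}$ lies in $V(J)$, of dimension at most $2$. So it has an irreducible component $Z$ of dimension exactly $2$, and $Z$ is a cone since $\varphi$ has linear entries. Let $P=I(Z)$, of height $2$. Modulo $P$ the matrix $\varphi$ has rank at most $1$. If some entry is a unit in $R_P$, row and column operations over $R_P$ bring $\varphi$ to the form
$$\begin{pmatrix}1&0\\0&N'\end{pmatrix},\qquad N'\text{ of size }3\times2,$$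
and all entries of $N'$ lie in $PR_P$. The $3\times3$ minors are $0$ or $2\times2$ minors of $N'$, so they lie in $P^2R_P$. If no entry is a unit, the minors lie in $P^3R_P$. In both cases $J=I_3(\varphi)\subset P^{(2)}$.

**Step 2 ($Z$ is a plane or the cone over a conic).** *This step bounds $\deg Z$ by the multiplicity of $R/J$.* By (2), $R/J$ has the resolution $0\to R(-4)^3\to R(-3)^4\to R$, so its depth is $4-2=2$ by the Auslander–Buchsbaum formula. Its dimension is also $2$; so $R/J$ is Cohen–Macaulay, hence unmixed. Its Hilbert series is
$$\frac{1-4t^3+3t^4}{(1-t)^4}=\frac{1+2t+3t^2}{(1-t)^2},$$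
so its multiplicity is $e(R/J)=1+2+3=6$. By the associativity formula,
$$6=\sum_{\mathfrak q}{\rm length}\big((R/J)_{\mathfrak q}\big)\,e(R/\mathfrak q),$$
over the minimal primes $\mathfrak q$ of $J$. One of them is $P$, and ${\rm length}((R/J)_P)\ge{\rm length}(R_P/P^2R_P)=1+2=3$. So $3\deg Z\le6$ and $\deg Z\le2$.

Thus $Z$ is the cone over an irreducible curve of degree $1$ or $2$ in $\mathbb P^3$. A plane that does not contain the curve meets it in at most $\deg Z$ points. If the degree is $1$, every plane through two points of the curve contains it, so it is a line. If the degree is $2$, a plane through three points of the curve contains it, so it is an irreducible plane conic.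

**Step 3 (no conic).** *Here the bound of Step 2 is attained, which is too rigid.* Let $P=(\ell,q)$ with $\deg\ell=1$ and $\deg q=2$. Since $3\cdot2=6$, there is no other minimal prime and ${\rm length}((R/J)_P)=3$. As $R/J$ is unmixed, $J$ is $P$-primary. As $J_P\subset P^2R_P$ have the same colength, $J_P=P^2R_P$. So $J=P^{(2)}\ni\ell^2$. But $J$ is generated by forms of degree $3$ and has no nonzero element of degree $2$. Contradiction.

So $Z$ is a linear subspace, and we choose coordinates $x,y,z,w$ with $P=(x,y)$; then $J\subset P^{(2)}=(x,y)^2$.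

**Step 4 (the shape of $f$).** *This step shows that $f$ has order at least $3$ along $Z$.* By *order* we mean the order in $(x,y)$. All partials of $f$ have order at least $2$. Since $f\in J$ by Euler's formula, $f$ has order $m\ge2$. Its component of lowest order $m$ has a nonzero derivative with respect to $x$ or $y$ (as $m\ge1$ and the characteristic is $0$), and this derivative has order $m-1$. So $m-1\ge2$, and as $\deg f=4$,
$$f=z\,a+w\,b+c,\qquad a,b\in k[x,y]_3,\quad c\in k[x,y]_4.\tag{5}$$
Here $a=f_z$ and $b=f_w$ are algebraically independent. In particular they are not proportional, both are nonzero, and $a_xb_y-a_yb_x\ne0$, since the characteristic is $0$.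

**Step 5 (fields killing $f$ are tangent to $Z$).** *We show: if $\theta\in{\rm Ann}(f)$ has linear coefficients, then its coefficients at $\partial_x$ and $\partial_y$ lie in $(x,y)$.* Let $\lambda,\mu\in\langle z,w\rangle$ be these coefficients modulo $(x,y)$, and let $H=za+wb$. In $\theta f=0$ the terms of order $2$ come only from $\lambda H_x+\mu H_y$: derivatives of $c$, the partials $f_z=a$ and $f_w=b$, and products of $f_x,f_y$ with forms in $\langle x,y\rangle$ all have order at least $3$. So
$$\lambda H_x+\mu H_y=0 .$$
Suppose $(\lambda,\mu)\ne(0,0)$. Over the field $k(z,w)$, the derivation $\lambda\partial_x+\mu\partial_y$ has constant coefficients and kills $\mu x-\lambda y$; after a linear change of $x,y$ over $k(z,w)$ it is a partial derivative, so its kernel consists of the polynomials in $\mu x-\lambda y$. Hence $H=h\,l^3$, where $l$ is $\mu x-\lambda y$ divided by $\gcd(\lambda,\mu)$. Then $l$ is primitive over $k[z,w]$, so by Gauss's lemma $h\in k[z,w]$. Both $h$ and $l$ are homogeneous in $(z,w)$, and $H$ has degree $1$ in $(z,w)$, so $\deg h+3\deg l=1$ forces $\deg l=0$. Thus $l\in k[x,y]$,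 and $za+wb=h\,l^3$ with $h\in\langle z,w\rangle$ shows that $a$ and $b$ are both constant multiples of $l^3$. This contradicts Step 4.

**Step 6 (two normal forms for $\varphi$ on $Z$).** *This step uses the rank condition on $Z$ once more.* By Step 5, $\varphi$ modulo $(x,y)$ has zero $x$- and $y$-rows. Its $z$- and $w$-rows form a $2\times3$ matrix $N$ of linear forms in $z,w$, of rank at most $1$. We claim that, after a constant change of basis of ${\rm Ann}(f)$ and a linear change of $(z,w)$, one of the following holds.

* Case (i): two basis fields $\theta_1,\theta_2$ have all their coefficients in $\langle x,y\rangle$.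
* Case (ii): there are basis fields $\theta_1\equiv w\,\partial_w$ and $\theta_2\equiv z\,\partial_w$ modulo $(x,y)$.

If $N=0$, we are in case (i). Otherwise divide a nonzero column of $N$ by the gcd of its entries to get a homogeneous vector $\mathbf u\in k[z,w]^2$ with coprime entries. Each column is a multiple of $\mathbf u$ over $k(z,w)$, and since the entries of $\mathbf u$ are coprime the factor lies in $k[z,w]$. So $N=\mathbf u\mathbf v^{\mathsf T}$ with $\deg\mathbf u+\deg\mathbf v=1$.

If $\deg\mathbf u=1$, the entries of $\mathbf v$ are constants, and constant column operations leave one nonzero column: case (i). If $\deg\mathbf u=0$, then modulo $(x,y)$ all fields are multiples of one constant field in $\partial_z,\partial_w$; a linear change of $(z,w)$ makes it $\partial_w$. This preserves the form (5), with $a,b$ replaced by two independent combinations of them. The entries of $\mathbf v$ are linear forms in $z,w$. If they span a space of dimension at most $1$, column operations again leave at most one nonzero column: case (i). If they span $\langle z,w\rangle$, column operations make $\mathbf v=(w,z,0)$: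 case (ii).

**Step 7 (case (i) is impossible).** *The algebraic independence of $a$ and $b$ leaves no room for two such fields.* Write $\theta_i=\alpha_i\partial_x+\beta_i\partial_y+\gamma_i\partial_z+\delta_i\partial_w$ with coefficients in $\langle x,y\rangle$. In
$$0=\theta_if=\alpha_i(za_x+wb_x+c_x)+\beta_i(za_y+wb_y+c_y)+\gamma_ia+\delta_ib$$
the coefficients of $z$ and $w$ give $\alpha_ia_x+\beta_ia_y=0=\alpha_ib_x+\beta_ib_y$. As $a_xb_y-a_yb_x\ne0$, $\alpha_i=\beta_i=0$. Then $\gamma_ia+\delta_ib=0$ for $i=1,2$, so $(\gamma_1,\delta_1)$ and $(\gamma_2,\delta_2)$ lie in one line over $k(x,y)$. So $\theta_1,\theta_2$ are linearly dependent, contradicting that they are part of a basis.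

**Step 8 (case (ii) is impossible).** *Here the two fields determine $a$ and $b$, and then force $x^2\mid f$.* By Step 5 we may write
$$\theta_1=D_1+\gamma_1\partial_z+(w+\delta_1)\partial_w,\qquad\theta_2=D_2+\gamma_2\partial_z+(z+\delta_2)\partial_w,$$
with $\gamma_i,\delta_i\in\langle x,y\rangle$ and $D_i$ vector fields in $\partial_x,\partial_y$ with coefficients in $\langle x,y\rangle$. Then
$$\theta_1f=z\,D_1a+w\,D_1b+D_1c+\gamma_1a+(w+\delta_1)b=0,$$
and similarly for $\theta_2$. Comparing coefficients of $w$, $z$ and $1$ in $\theta_1f$, and of $w$ and $z$ in $\theta_2f$, we get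
$$D_1b=-b,\quad D_1a=0,\quad D_1c=-\gamma_1a-\delta_1b;\qquad D_2b=0,\quad D_2a=-b.\tag{6}$$

*Determining $D_2$.* Put the linear map $D_2$ on $\langle x,y\rangle$ in Jordan form by a linear change of $x,y$. If it is diagonal, all monomials are eigenvectors of $D_2$, so $D_2$ is diagonalizable on $k[x,y]_3$. Then $D_2^2a=-D_2b=0$ implies $D_2a=0$, contradicting $D_2a=-b\ne0$. So it is a Jordan block: $D_2x=px$, $D_2y=py+x$ with $p\in k$. Then
$$D_2(x^{3-i}y^i)=3p\,x^{3-i}y^i+i\,x^{4-i}y^{i-1},$$
so $D_2$ is triangular on $k[x,y]_3$ with all diagonal entries $3p$. Since $D_2b=0$ and $b\ne0$, $p=0$. Hence $D_2=x\partial_y$.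

*Determining $a$ and $b$.* From $xb_y=0$ we get $b=\beta x^3$ with $\beta\ne0$. From $xa_y=-\beta x^3$ we get $a=-\beta x^2y+\gamma x^3$ with $\gamma\in k$. Take $y-(\gamma/\beta)x$ as the new $y$. This keeps $D_2x=0$ and $D_2y=x$, and now $a=-\beta x^2y$.

*Determining $D_1$.* From $D_1b=-b$ we have $3x^2D_1x=-x^3$, so $D_1x=-\frac13x$. From $D_1a=0$ we have $0=D_1(x^2y)=-\frac23x^2y+x^2D_1y$, so $D_1y=\frac23y$. Therefore
$$D_1(x^{4-i}y^i)=\Big(-\frac{4-i}3+\frac{2i}3\Big)x^{4-i}y^i=\Big(i-\frac43\Big)x^{4-i}y^i ,$$
and $i-\frac43\neq0$ for every integer $i$.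

*The contradiction.* By (6), $D_1c=-\gamma_1a-\delta_1b$ lies in $(a,b)\subset(x^2)$. So the monomials $xy^3$ and $y^4$ do not occur in $D_1c$. Since $D_1$ multiplies them by $\frac53$ and $\frac83$, they do not occur in $c$ either. Hence $c\in(x^2)$ and $f=za+wb+c\in(x^2)$, so $x$ divides all partials of $f$. This contradicts ${\rm ht}\,J_f\ge2$.

Both cases are impossible, so $\dim\{{\rm rank}\,\varphi\le1\}\le1$. The condition of Lemma A now holds for $r=0,1,2$, and $J_f$ is of linear type for $n=4$. Together with the cases $n\le3$ of Section 3 and the examples of Section 5, this proves Theorem 2. $\blacksquare$
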